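# Left translations as polynomial maps on nilpotent Lie groups with a complex structure

## 1. The Heisenberg group times a line

Let $G=\mathbb R^4$ with coordinates $(x,y,u,v)$ and multiplication
$$(a,b,c,d)\cdot(x,y,u,v)=\bigl(x+a,\;y+b,\;u+c+\tfrac12(ay-bx),\;v+d\bigr).$$
This is the Heisenberg group times a line. Its Lie algebra has a basis $e_1,e_2,e_3,e_4$ whose only nonzero bracket is $[e_1,e_2]=e_3$. On the tangent space at the identity put $Je_1=e_2$, $Je_3=e_4$, and move $J$ around by left translations. By construction every left translation preserves $J$. What do the left translations look like in holomorphic coordinates?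

The first guess is $z=x+iy$, $w=u+iv$. Write $\alpha=a+ib$ and $\gamma=c+id$. Since $ay-bx=\operatorname{Im}(\bar\alpha z)$, left translation by $(a,b,c,d)$ becomes
$$z\mapsto z+\alpha,\qquad w\mapsto w+\gamma+\tfrac12\operatorname{Im}(\bar\alpha z).$$
The second formula is not holomorphic in $z$. The left translations are holomorphic for $J$, so it must be $w$ that is not a holomorphic function on $(G,J)$.

To find the holomorphic functions, compute the left-invariant vector fields by differentiating right multiplication at the identity:
$$E_1=\partial_x-\tfrac y2\partial_u,\qquad E_2=\partial_y+\tfrac x2\partial_u,\qquad E_3=\partial_u,\qquad E_4=\partial_v .$$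
A function $f$ is $J$-holomorphic when $df(JX)=i\,df(X)$ for all $X$, that is, when $(E_1+iE_2)f=0$ and $(E_3+iE_4)f=0$. Here $E_1+iE_2=2\partial_{\bar z}+\tfrac i2z\,\partial_u$. So $z$ is holomorphic, but $(E_1+iE_2)w=\tfrac i2 z$. We repair $w$ by adding a function $\varphi(z,\bar z)$ with $2\varphi_{\bar z}=-\tfrac i2z$; take $\varphi=-\tfrac i4z\bar z$. Then
$$W=w-\tfrac i4|z|^2$$
satisfies both equations (the second because $(E_3+iE_4)w=1+i\cdot i=0$). The map $(W,z):G\to\mathbb C^2$ is a diffeomorphism with holomorphic components, so it is a biholomorphism. In the new coordinates left translation is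
$$W\mapsto w+\gamma+\tfrac12\operatorname{Im}(\bar\alpha z)-\tfrac i4\bigl(|z|^2+2\operatorname{Re}(\bar\alpha z)+|\alpha|^2\bigr)=W-\tfrac i2\bar\alpha z+\gamma-\tfrac i4|\alpha|^2,\qquad z\mapsto z+\alpha. \tag{1}$$
The non-holomorphic terms have combined into $-\tfrac i2\bar\alpha z$, and the result is a polynomial map. Moreover it is triangular: $z$ moves by a constant, and $W$ moves by a polynomial in $z$.

This should be contrasted with what an arbitrary biholomorphism gives. Take $G=\mathbb C^2$ with addition and $\Psi(z_1,z_2)=(z_1+e^{z_2},z_2)$. Translation by $(a,b)$, written in the coordinates $\Psi$, is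
$$(z_1,z_2)\mapsto\bigl(z_1+a+e^{z_2}(e^b-1),\;z_2+b\bigr),$$
which is not polynomial unless $e^b=1$. So polynomial left translations depend on a good choice of coordinates, even for a group as simple as this one.

The question, taken from Shuho Kanda, "Holomorphic polynomial crystallographic actions of nilpotent groups", arXiv:2606.04996 (2026), is whether a good choice always exists. Let $G$ be a simply connected nilpotent Lie group of real dimension $2n$ with a left-invariant complex structure $J$, and suppose $(G,J)$ is biholomorphic to $\mathbb C^n$. Is there a biholomorphism $\Phi:(G,J)\to\mathbb C^n$ such that every $\Phi L_g\Phi^{-1}$, with $L_g$ the left translation by $g$, is given by holomorphic polynomials? The answer is yes for every such $(G,J)$, and the hypothesis that $(G,J)$ is biholomorphic to $\mathbb C^n$ turns out to hold automatically.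

## 2. Left-invariant complex structures, logarithmic coordinates, and the theorems

**Definition (left-invariant complex structure).** Let $\mathfrak g$ be the Lie algebra of $G$. A left-invariant complex structure is an endomorphism $J$ of $\mathfrak g$ with $J^2=-1$, spread over $G$ by left translations, that is integrable. Integrability means that
$$\mathfrak q:=\mathfrak g^{0,1}=\{X+iJX:\ X\in\mathfrak g\}\subset\mathfrak g_{\mathbb C}$$
is a complex subalgebra. By the Newlander–Nirenberg theorem this is the same as $J$ coming from holomorphic charts.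

Since $J(X+iJX)=-i(X+iJX)$, the space $\mathfrak q$ is the $(-i)$-eigenspace of $J$ on $\mathfrak g_{\mathbb C}$, and $\mathfrak g_{\mathbb C}=\mathfrak q\oplus\bar{\mathfrak q}$. Left translations are holomorphic on $(G,J)$; right translations need not be. In Section 1, $\mathfrak q$ is spanned by $e_1+ie_2$ and $e_3+ie_4$, which commute, so $J$ is integrable.

Two cases are immediate. If $\mathfrak g$ is abelian (in particular if $n=1$, since a nilpotent Lie algebra of dimension two is abelian), then $(G,J)$ is $\mathbb C^n$ with addition and the left translations are translations. If $[JX,Y]=J[X,Y]$ for all $X,Y$, then $\mathfrak g$ is a complex Lie algebra, the logarithm is a holomorphic chart, and the left translations are polynomial by the Baker–Campbell–Hausdorff formula. The example of Section 1 is in neither case, because $[Je_1,e_2]=0$ while $J[e_1,e_2]=e_4$.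

We recall the facts used about a nilpotent Lie algebra $\mathfrak n$ over $K=\mathbb R$ or $\mathbb C$ with simply connected group $N$. The map $\exp:\mathfrak n\to N$ is a diffeomorphism, biholomorphic if $K=\mathbb C$; its inverse is $\log$. In logarithmic coordinates the multiplication is the Baker–Campbell–Hausdorff (BCH) polynomial
$$\log(\exp X\exp Y)=X+Y+\tfrac12[X,Y]+\cdots,$$
a finite sum of iterated brackets. "Polynomial on $N$" means polynomial in $\log$. If $\mathfrak a\subset\mathfrak n$ is a subalgebra, then $\exp\mathfrak a$ is a subgroup by BCH, and it is closed because it corresponds to a linear subspace under $\log$. Finally, let $\lambda:\mathfrak a\to K$ be linear and zero on $[\mathfrak a,\mathfrak a]$. Then $\lambda$ kills every bracket in the BCH formula, so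
$$\lambda\circ\log:\exp\mathfrak a\to(K,+)\ \text{ is a group homomorphism with kernel }\exp(\ker\lambda). \tag{2}$$

**Definition (unitriangular polynomial map).** A map $\mathbb C^n\to\mathbb C^n$ is unitriangular polynomial if it has the form $t_i\mapsto t_i+p_i(t_{i+1},\dots,t_n)$ for $i=1,\dots,n$, with polynomials $p_i$ ($p_n$ constant).

For example, (1) is unitriangular with $t_1=W$, $t_2=z$. Such a map has a polynomial inverse: solve for $t_n$, then $t_{n-1}$, and so on. Write $\mathrm{Aut}_{\rm pol}(\mathbb C^n)$ for the group of polynomial automorphisms of $\mathbb C^n$ with polynomial inverse.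

In what follows, $\mathfrak g$ is a real nilpotent Lie algebra of dimension $2n$ with $n\ge1$, $G$ is its simply connected group, and $J$ is a left-invariant integrable complex structure.

**Theorem A.** For every $(G,J)$ there is a biholomorphism $\Phi:(G,J)\to\mathbb C^n$ with $\Phi(e)=0$ such that for all $g\in G$ the map $\rho_g:=\Phi L_g\Phi^{-1}$ is a unitriangular polynomial automorphism. Moreover $\rho_{\exp V}(t)$ is polynomial jointly in $(V,t)\in\mathfrak g\times\mathbb C^n$.

**Theorem B (uniqueness).** Let $\Phi$ be as constructed in the proof of Theorem A. A biholomorphism $\Psi:(G,J)\to\mathbb C^n$ has the property that every $\Psi L_g\Psi^{-1}$ is polynomial if and only if $\Psi=P\circ\Phi$ for a polynomial automorphism $P$ of $\mathbb C^n$ (with polynomial inverse).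

**Theorem C (converse).** Let a connected Lie group $H$ act smoothly and simply transitively on $\mathbb C^n$ by unitriangular polynomial maps. Then $H$ is simply connected and nilpotent, and the complex structure pulled back by $h\mapsto h\cdot0$ is left-invariant.

**Corollary D (classification).** The assignment $(G,J)\mapsto\rho(G)\subset\mathrm{Aut}_{\rm pol}(\mathbb C^n)$ induces a bijection from isomorphism classes of pairs $(G,J)$ (isomorphism = biholomorphic Lie group isomorphism) onto conjugacy classes in $\mathrm{Aut}_{\rm pol}(\mathbb C^n)$ of subgroups that are conjugate to the image of an action as in Theorem C.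

## 3. A six-dimensional algebra with no $J$-invariant ideal of dimension two

Section 1 suggests an induction. There the span of $e_3,e_4$ is a $J$-invariant ideal. We first found the coordinate $z$ on the quotient and then corrected the remaining coordinate $w$ by solving one equation. In general one would look for a $J$-invariant ideal of real dimension two, divide by its group, use induction on the quotient, and correct the last coordinate. To start, one needs the ideal. Here is an algebra that does not have one.

Let $\mathfrak g$ have basis $a_1,a_2,b_1,b_2,c,z$ and nonzero brackets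
$$[c,a_k]=b_k,\qquad [a_k,b_k]=z\qquad(k=1,2).$$
We check the Jacobi identity. On $(c,a_1,a_2)$ the cyclic sum is $[c,[a_1,a_2]]+[a_1,[a_2,c]]+[a_2,[c,a_1]]=0-[a_1,b_2]+[a_2,b_1]=0$. On $(c,a_k,b_l)$ it is $[c,[a_k,b_l]]+[a_k,[b_l,c]]+[b_l,[c,a_k]]=0+0+[b_l,b_k]=0$. On $(a_1,a_2,b_l)$ every term is a bracket with $0$ or with the central element $z$. In the remaining triples of basis vectors all the double brackets vanish for the same reason. The algebra is nilpotent: $[\mathfrak g,\mathfrak g]=\langle b_1,b_2,z\rangle$, then $[\mathfrak g,[\mathfrak g,\mathfrak g]]=\langle z\rangle$, then $0$.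

Put $Ja_1=a_2$, $Jb_1=b_2$, $Jc=z$. Then $\mathfrak q$ is spanned by
$$A=a_1+ia_2,\qquad B=b_1+ib_2,\qquad C=c+iz,$$
and $[A,B]=[a_1,b_1]-[a_2,b_2]=0$, $[C,A]=b_1+ib_2=B$, $[C,B]=0$. So $\mathfrak q$ is a subalgebra and $J$ is integrable.

Let $\mathfrak a\neq0$ be a $J$-invariant ideal. By Engel's theorem, applied to the adjoint action of $\mathfrak g$ on $\mathfrak a$, some nonzero vector of $\mathfrak a$ is central. The center is $\mathbb Rz$: if $x=\sum\alpha_ka_k+\sum\beta_kb_k+\gamma c+\zeta z$ is central, then $[c,x]=\sum\alpha_kb_k$ gives $\alpha_k=0$, and $[a_k,x]=\beta_kz-\gamma b_k$ gives $\beta_k=\gamma=0$. Hence $z\in\mathfrak a$. Then $c=-Jz\in\mathfrak a$, and then $b_k=[c,a_k]\in\mathfrak a$. So every nonzero $J$-invariant ideal contains $\langle b_1,b_2,c,z\rangle$ and has dimension at least four. The induction cannot take its first step.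

What goes wrong is that we asked for ideals of $\mathfrak g$ that are stable under $J$. Suppose $\mathfrak a$ is a $J$-invariant ideal. It enters the complex geometry through $\mathfrak q+\mathfrak a_{\mathbb C}$, which is a complex subalgebra between $\mathfrak q$ and $\mathfrak g_{\mathbb C}$. There may be intermediate subalgebras that do not come from ideals. In our example
$$\mathfrak q_1=\mathfrak q+\mathbb Cz=\langle A,B,c,z\rangle$$
is one, although $\langle c,z\rangle$ is not an ideal of $\mathfrak g$. A chain of subalgebras from $\mathfrak q$ up to $\mathfrak g_{\mathbb C}$ always exists, because in a nilpotent Lie algebra normalizers grow.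

It remains to see why such a chain yields coordinates. Holomorphic functions on $(G,J)$ are those killed by the left-invariant vector fields in $\mathfrak q$, and left-invariant fields generate right translations. The elements of $\mathfrak q$ are not real, so they have no flow on $G$; but on the complex group $G_{\mathbb C}$ they generate right translations by $Q=\exp\mathfrak q$. This leads us to replace $G$ by the homogeneous space $G_{\mathbb C}/Q$, where the chain above $\mathfrak q$ gives coordinates, and where left translations are given by the BCH formula.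

## 4. $(G,J)$ as the homogeneous space $G_{\mathbb C}/Q$

Let $G_{\mathbb C}$ be the simply connected complex Lie group with Lie algebra $\mathfrak g_{\mathbb C}$. Identify $G$ with $\exp\mathfrak g\subset G_{\mathbb C}$ (the BCH formula is the same), and put $Q=\exp\mathfrak q$. This is a closed complex subgroup, so $G_{\mathbb C}/Q$ is a complex manifold on which $G_{\mathbb C}$ acts holomorphically.

**Lemma 1.** Every subalgebra $\mathfrak a$ of a nilpotent Lie algebra $\mathfrak n$ lies in a chain of subalgebras $\mathfrak a=\mathfrak a_0\subset\mathfrak a_1\subset\dots\subset\mathfrak a_k=\mathfrak n$ in which each $\mathfrak a_{i-1}$ is an ideal of codimension one in $\mathfrak a_i$.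

*Proof.* First, the normalizer of a proper subalgebra $\mathfrak a$ is strictly larger than $\mathfrak a$. Let $\mathfrak n=C^1\supset C^2\supset\cdots$ be the lower central series and let $j$ be the largest index with $C^j\not\subset\mathfrak a$. Then $[C^j,\mathfrak a]\subset C^{j+1}\subset\mathfrak a$, so $C^j$ normalizes $\mathfrak a$, and $C^j\not\subset\mathfrak a$. Now if $\mathfrak a_i\neq\mathfrak n$, choose $X$ in the normalizer of $\mathfrak a_i$ with $X\notin\mathfrak a_i$ and put $\mathfrak a_{i+1}=\mathfrak a_i+KX$. This is a subalgebra in which $\mathfrak a_i$ is an ideal of codimension one. Repeat until $\mathfrak n$ is reached. $\square$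

**Lemma 2.** Let $\mathfrak n$ be a real nilpotent Lie algebra with subalgebras $\mathfrak a,\mathfrak b$ such that $\mathfrak a+\mathfrak b=\mathfrak n$. Then $N=\exp(\mathfrak a)\exp(\mathfrak b)$.

*Proof.* We use induction on $\dim\mathfrak n$. If $\mathfrak a=\mathfrak n$ there is nothing to prove; this covers $\dim\mathfrak n=0$. Otherwise the last proper member of the chain in Lemma 1 is an ideal $\mathfrak m\supset\mathfrak a$ of codimension one in $\mathfrak n$. If $m\in\mathfrak m$ is written $m=a+b$ with $a\in\mathfrak a$, $b\in\mathfrak b$, then $b=m-a\in\mathfrak m$; hence $\mathfrak m=\mathfrak a+(\mathfrak b\cap\mathfrak m)$. By induction $\exp\mathfrak m=\exp(\mathfrak a)\exp(\mathfrak b\cap\mathfrak m)$.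

Since $\mathfrak a\subset\mathfrak m$ and $\mathfrak a+\mathfrak b=\mathfrak n\ne\mathfrak m$, there is $Y\in\mathfrak b\setminus\mathfrak m$. Let $\lambda:\mathfrak n\to\mathbb R$ be linear with kernel $\mathfrak m$ and $\lambda(Y)=1$. The quotient $\mathfrak n/\mathfrak m$ is one-dimensional, hence abelian, so $\lambda$ vanishes on $[\mathfrak n,\mathfrak n]$. By (2), $\lambda\circ\log$ is a homomorphism with kernel $\exp\mathfrak m$. For $x\in N$ put $s=\lambda(\log x)$. Then $x\exp(-sY)$ lies in the kernel $\exp\mathfrak m$, so
$$x\in\exp(\mathfrak a)\exp(\mathfrak b\cap\mathfrak m)\exp(sY)\subset\exp(\mathfrak a)\exp(\mathfrak b).\qquad\square$$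

The proof of Theorem A has four steps.

**Step 1: $\pi:G\to G_{\mathbb C}/Q$, $g\mapsto gQ$, is a $G$-equivariant biholomorphism from $(G,J)$.** The purpose is to replace the pair $(G,J)$ by a space with algebraic coordinates. Equivariance is clear: $\pi(gg')=g\,\pi(g')$.

We first show that $\pi$ is a local biholomorphism. Its differential at $e$ is the composite $\mathfrak g\to\mathfrak g_{\mathbb C}\to\mathfrak g_{\mathbb C}/\mathfrak q$. For $X\in\mathfrak g$,
$$JX-iX=-i(X+iJX)\in\mathfrak q,$$
so $d\pi_e(JX)=i\,d\pi_e(X)$, that is, $d\pi_e$ is complex-linear. If $X\in\mathfrak g\cap\mathfrak q$, then $X=\bar X\in\mathfrak q\cap\bar{\mathfrak q}=0$, so $d\pi_e$ is injective. As $\dim_{\mathbb R}\mathfrak g=2n=\dim_{\mathbb R}\mathfrak g_{\mathbb C}/\mathfrak q$, it is an isomorphism. Left translation by $g\in G$ is holomorphic on $(G,J)$ and on $G_{\mathbb C}/Q$, and $\pi$ is equivariant, so $d\pi_g$ is a complex-linear isomorphism for every $g$.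

For injectivity, suppose $gQ=g'Q$. Then $g^{-1}g'\in G\cap Q$. As $\exp$ is injective on $\mathfrak g_{\mathbb C}$, we have $G\cap Q=\exp(\mathfrak g\cap\mathfrak q)=\{e\}$, so $g=g'$.

For surjectivity, view $\mathfrak g_{\mathbb C}$ as a real nilpotent Lie algebra of dimension $4n$. Its subalgebras $\mathfrak g$ and $\mathfrak q$ both have real dimension $2n$ and meet in $0$, so $\mathfrak g_{\mathbb C}=\mathfrak g\oplus\mathfrak q$. Lemma 2 gives $G_{\mathbb C}=G\,Q$, so every coset $hQ$ has a representative in $G$. A bijective local biholomorphism is a biholomorphism.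

## 5. Coordinates along a chain above $\mathfrak q$

**Step 2: polynomial coordinates on $G_{\mathbb C}/Q$.** The purpose is to identify $G_{\mathbb C}/Q$ with $\mathbb C^n$ by splitting off one factor for each step of a chain. By Lemma 1 over $\mathbb C$, choose subalgebras
$$\mathfrak q=\mathfrak q_0\subset\mathfrak q_1\subset\dots\subset\mathfrak q_n=\mathfrak g_{\mathbb C},$$
each an ideal of codimension one in the next. Choose $X_i\in\mathfrak q_i\setminus\mathfrak q_{i-1}$, let $\lambda_i:\mathfrak q_i\to\mathbb C$ be linear with kernel $\mathfrak q_{i-1}$ and $\lambda_i(X_i)=1$, and put $Q_i=\exp\mathfrak q_i$. Since $\mathfrak q_i/\mathfrak q_{i-1}$ is abelian, (2) shows that $\Lambda_i:=\lambda_i\circ\log:Q_i\to(\mathbb C,+)$ is a group homomorphism with kernel $Q_{i-1}$.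

For $h\in G_{\mathbb C}$ put $h_n=h$ and, for $i=n,n-1,\dots,1$,
$$t_i(h)=\Lambda_i(h_i),\qquad h_{i-1}=\exp(-t_i(h)X_i)\,h_i. \tag{3}$$
This makes sense: if $h_i\in Q_i$, then $\Lambda_i(h_{i-1})=-t_i(h)+t_i(h)=0$, so $h_{i-1}\in Q_{i-1}$. By BCH, the functions $t_i$ and all $\log h_i$ are polynomial in $\log h$. Unwinding (3),
$$h=\exp(t_n(h)X_n)\cdots\exp(t_1(h)X_1)\,h_0,\qquad h_0\in Q. \tag{4}$$

This factorization is unique. Suppose $h=\exp(a_nX_n)\cdots\exp(a_1X_1)q$ with $q\in Q$. All factors after the first lie in $Q_{n-1}$, so applying $\Lambda_n$ gives $a_n=t_n(h)$. Cancel the first factor; then $h_{n-1}=\exp(a_{n-1}X_{n-1})\cdots\exp(a_1X_1)q$, and $\Lambda_{n-1}$ gives $a_{n-1}=t_{n-1}(h)$. Continue down to $a_1$, and finally $q=h_0$.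

Let
$$s(t)=\exp(t_nX_n)\cdots\exp(t_1X_1),$$
a polynomial map $\mathbb C^n\to G_{\mathbb C}$, and $t(h)=(t_1(h),\dots,t_n(h))$. Multiplying (4) on the right by an element of $Q$ changes only $h_0$, so by uniqueness $t$ is right $Q$-invariant. Uniqueness also gives $t(s(t))=t$, and (4) says $s(t(h))Q=hQ$. Hence $t$ induces a map $\bar t:G_{\mathbb C}/Q\to\mathbb C^n$ with inverse $t\mapsto s(t)Q$. The map $\bar t$ is holomorphic because $t$ is holomorphic and $G_{\mathbb C}\to G_{\mathbb C}/Q$ is a holomorphic submersion; the inverse is holomorphic because $s$ is. Set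
$$\Phi:=\bar t\circ\pi:(G,J)\to\mathbb C^n .$$
By Step 1 this is a biholomorphism; explicitly $\Phi(g)=t(g)$, and $\Phi(e)=0$.

**Step 3: polynomiality.** The purpose is to write the left translations in these coordinates. For $h\in G_{\mathbb C}$ put
$$\rho_h(t):=t\bigl(h\,s(t)\bigr). \tag{5}$$
The point $t\in\mathbb C^n$ corresponds to the coset $s(t)Q$, which $h$ moves to $h\,s(t)Q$, whose coordinates are $t(h\,s(t))$. So $\rho$ is the action of $G_{\mathbb C}$ on $G_{\mathbb C}/Q$ in the coordinates $\bar t$. Since $\pi$ is equivariant, $\rho_g=\Phi L_g\Phi^{-1}$ for $g\in G$. In (5) with $h=\exp V$, the logarithm of $\exp(V)s(t)$ is a polynomial in $(V,t)$ by BCH, and $t(\cdot)$ is polynomial in the logarithm. Hence $\rho_{\exp V}(t)$ is a polynomial in $(V,t)\in\mathfrak g_{\mathbb C}\times\mathbb C^n$, holomorphic in both variables. Restricting to $V\in\mathfrak g$ gives joint polynomiality on $\mathfrak g\times\mathbb C^n$.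

**Step 4: unitriangularity.** The purpose is to see the shape of $\rho_h$. Fix $i$ and $h$, and set $k=h\exp(t_nX_n)\cdots\exp(t_{i+1}X_{i+1})$ (so $k=h$ if $i=n$). Run the recursion (3) on $k$ and stop at level $i$. This gives
$$k=\exp(t'_nX_n)\cdots\exp(t'_{i+1}X_{i+1})\,k_i,\qquad k_i\in Q_i,$$
where $t'_j$ and $\log k_i$ are polynomials in $t_{i+1},\dots,t_n$, because $\log k$ is. Therefore
$$h\,s(t)=\exp(t'_nX_n)\cdots\exp(t'_{i+1}X_{i+1})\cdot\bigl[k_i\exp(t_iX_i)\cdots\exp(t_1X_1)\bigr],$$
with the bracket in $Q_i$. By the uniqueness argument of Step 2, the coordinates of $h\,s(t)$ with index greater than $i$ are the $t'_j$, and the $i$-th coordinate is the value of $\Lambda_i$ on the bracket. For $j<i$ we have $\exp(t_jX_j)\in Q_{i-1}=\ker\Lambda_i$, so this value is $\Lambda_i(k_i)+t_i$. Thus the $i$-th coordinate of $\rho_h(t)$ is $t_i$ plus a polynomial in $t_{i+1},\dots,t_n$ only, constant when $i=n$. This proves Theorem A. $\blacksquare$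

Let us run the construction on the two examples. In Section 1, take $\mathfrak q_1=\langle e_1+ie_2,\,e_3,\,e_4\rangle$, $X_1=e_3$, $X_2=e_1$. The functional $\lambda_2$ sends $e_1\mapsto1$ and kills $e_1+ie_2$, so $e_2\mapsto i$, and $t_2=x+iy=z$. Next, $\exp(-ze_1)\cdot(x,y,u,v)=(-iy,\,y,\,u-\tfrac12zy,\,v)$, whose first two entries form $-iy(e_1+ie_2)$. The functional $\lambda_1$ kills $e_1+ie_2$ and sends $e_3\mapsto1$, $e_4\mapsto i$. Hence
$$t_1=u+iv-\tfrac12zy=w+\tfrac i4z(z-\bar z)=W+\tfrac i4z^2 .$$
So $\Phi=(W+\tfrac i4z^2,\,z)$, which differs from the hand-made $(W,z)$ by a polynomial automorphism of $\mathbb C^2$.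

In the six-dimensional example take
$$\mathfrak q_1=\langle A,B,c,z\rangle,\quad \mathfrak q_2=\langle A,b_1,b_2,c,z\rangle,\quad \mathfrak q_3=\mathfrak g_{\mathbb C},\qquad X_1=z,\ X_2=b_1,\ X_3=a_1.$$
Each is an ideal in the next: $z$ is central; $b_1$ has $[b_1,A]=-z$ and commutes with $B,c,z$; and $a_1$ has $[a_1,A]=[a_1,b_2]=0$, $[a_1,b_1]=z$, $[a_1,c]=-b_1$. Here $s(t)=\exp(t_3a_1)\exp(t_2b_1)\exp(t_1z)$. To compute $\rho_{\exp\gamma c}$, note that
$$\exp(\gamma c)\exp(t_3a_1)\exp(-\gamma c)=\exp(t_3a_1+\gamma t_3b_1)=\exp(t_3a_1)\exp(\gamma t_3b_1)\exp(-\tfrac12\gamma t_3^2z).$$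
Moreover $\exp(\gamma c)$ commutes with $\exp(t_2b_1)$ and $\exp(t_1z)$, and $c=C-iz$, so $\exp(\gamma c)=\exp(-i\gamma z)\exp(\gamma C)$ with $\exp(\gamma C)\in Q$. Hence
$$\rho_{\exp\gamma c}(t)=\bigl(t_1-\tfrac12\gamma t_3^2-i\gamma,\;\;t_2+\gamma t_3,\;\;t_3\bigr),$$
a quadratic unitriangular map. For $a_2=ia_1-iA$, which commutes with $a_1,b_1,z$, move $\exp(\alpha a_2)=\exp(i\alpha a_1)\exp(-i\alpha A)$ to the right of $s(t)$, drop the factor in $Q$, and move $\exp(i\alpha a_1)$ back to the left past $\exp(t_2b_1)$. This costs a factor $\exp(-i\alpha t_2z)$, so $\rho_{\exp\alpha a_2}(t)=(t_1-i\alpha t_2,\;t_2,\;t_3+i\alpha)$. The same kind of computation gives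
$$\begin{aligned}\rho_{\exp\alpha a_1}(t)&=(t_1,t_2,t_3+\alpha), &\rho_{\exp\beta b_1}(t)&=(t_1-\beta t_3,\,t_2+\beta,\,t_3),\\ \rho_{\exp\beta b_2}(t)&=(t_1,\,t_2+i\beta,\,t_3), &\rho_{\exp\zeta z}(t)&=(t_1+\zeta,t_2,t_3).\end{aligned}$$

## 6. Which coordinates make all left translations polynomial

We prove Theorem B. One direction is immediate: if $\Psi=P\circ\Phi$ with $P$ a polynomial automorphism, then $\Psi L_g\Psi^{-1}=P\rho_gP^{-1}$ is polynomial.

Conversely, let $\Psi$ be a biholomorphism such that $A_g:=\Psi L_g\Psi^{-1}$ is polynomial for all $g\in G$. Put $F=\Psi\Phi^{-1}$, a holomorphic automorphism of $\mathbb C^n$. We must show that $F$ and $F^{-1}$ are polynomial. For $h\in G_{\mathbb C}$ put $A_h:=F\rho_hF^{-1}$. For $g\in G$ this agrees with the earlier $A_g$, because $F\rho_gF^{-1}=\Psi\Phi^{-1}(\Phi L_g\Phi^{-1})\Phi\Psi^{-1}$. So $A$ is a transitive action of $G_{\mathbb C}$ on $\mathbb C^n$, and $A_{\exp V}(z)$ is holomorphic in $(V,z)\in\mathfrak g_{\mathbb C}\times\mathbb C^n$. At this point we know that $A_h$ is polynomial only for $h\in G$, with no control on the degree.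

**Step 5: a uniform degree bound.** The purpose is to get one $d$ such that every $A_h$, $h\in G_{\mathbb C}$, is polynomial of degree at most $d$. Let $a_\alpha(V)$ be the Taylor coefficients (vectors in $\mathbb C^n$) of $A_{\exp V}$ at $z=0$; they are entire in $V\in\mathfrak g_{\mathbb C}$. The sets
$$E_d=\{V\in\mathfrak g:\ a_\alpha(V)=0\ \text{for all}\ |\alpha|>d\}$$
are closed, and their union is $\mathfrak g$ because each $A_{\exp V}$ with $V\in\mathfrak g$ is polynomial. By Baire's theorem some $E_d$ has nonempty interior in $\mathfrak g$. An entire function on $\mathfrak g_{\mathbb C}$ that vanishes on a nonempty open subset of the real form $\mathfrak g$ vanishes identically: all its derivatives at a point of that set, taken in real directions, are zero, and they determine the Taylor series. So $a_\alpha\equiv0$ on $\mathfrak g_{\mathbb C}$ for $|\alpha|>d$. Since $\exp$ is onto, every $A_h$ is polynomial of degree at most $d$.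

**Step 6: a finite-dimensional representation.** The purpose is to bring in the representation theory of nilpotent Lie algebras. Let $W$ be the span of all functions $z_j\circ A_h$ with $1\le j\le n$, $h\in G_{\mathbb C}$. It lies in the space of polynomials of degree at most $d$, so $\dim W<\infty$. Put $\tau(h)f=f\circ A_{h^{-1}}$. This preserves $W$, since $z_j\circ A_{h'}\circ A_{h^{-1}}=z_j\circ A_{h'h^{-1}}$, and
$$\tau(h)\tau(h')f=f\circ A_{h'^{-1}}\circ A_{h^{-1}}=f\circ A_{(hh')^{-1}}=\tau(hh')f .$$
It is holomorphic in $h$. Indeed, no nonzero $f\in W$ is killed by all point evaluations, so the evaluations span $W^*$, and some of them, at points $\zeta_1,\dots,\zeta_N$, form a basis of $W^*$. In the dual basis of $W$ the matrix entries of $\tau(\exp V)$ are numbers $f(A_{\exp(-V)}(\zeta_k))$ with $f\in W$ fixed, and these are holomorphic in $V$. So $\tau$ is a holomorphic representation with differential $d\tau$, a complex-linear representation of $\mathfrak g_{\mathbb C}$, and $\tau(\exp V)=\exp(d\tau(V))$.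

**Step 7: all weights are zero.** The purpose is to show that $\tau(\exp V)$ is polynomial in $V$. Recall the weight space decomposition (Jacobson, *Lie Algebras*, Ch. II): since $\mathfrak g_{\mathbb C}$ is nilpotent, $W=\bigoplus_\chi W_\chi$, where each $W_\chi$ is a $\mathfrak g_{\mathbb C}$-submodule on which $d\tau(X)-\chi(X)$ is nilpotent for every $X$. Let $W_\chi\ne0$. Lie's theorem gives a common eigenvector $0\ne u\in W_\chi$, say $d\tau(X)u=\mu(X)u$ with $\mu$ linear. Since $d\tau(X)-\chi(X)$ is nilpotent on $W_\chi$, we get $\mu=\chi$; in particular $\chi$ is linear. Exponentiating,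
$$u\circ A_{\exp(-V)}=e^{\chi(V)}u\qquad(V\in\mathfrak g_{\mathbb C}). \tag{6}$$
If $u$ vanished at one point, then by (6) it would vanish on the whole orbit of that point. The action $A$ is transitive, so $u$ would be zero. Hence the polynomial $u$ has no zeros on $\mathbb C^n$. Its restriction to any complex line is a polynomial in one variable without zeros, hence constant, so $u$ is a nonzero constant. Now (6) reads $e^{\chi(V)}=1$ for all $V$. The linear function $\chi$ takes values in $2\pi i\mathbb Z$, so $\chi=0$.

Thus $W=W_0$, every $d\tau(V)$ is nilpotent, and $\tau(\exp V)=\exp(d\tau(V))=\sum_{k<\dim W}d\tau(V)^k/k!$ is polynomial in $V$.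

**Step 8: $F$ is polynomial.** The purpose is to recover $F$ from the action as an orbit map. Let $z^0=\Psi(e)=F(0)$. Since $s(0)=e$, (5) gives $\rho_{s(t)}(0)=t(s(t))=t$. Hence
$$A_{s(t)}(z^0)=F\bigl(\rho_{s(t)}(0)\bigr)=F(t),\qquad\text{so}\qquad F_j(t)=\bigl(\tau(s(t)^{-1})z_j\bigr)(z^0).$$
Here $z_j\in W$ (take $h=e$), and $s(t)^{-1}=\exp(-\log s(t))$. By Step 7 the right side is polynomial in $\log s(t)$, and $\log s(t)$ is polynomial in $t$. So $F$ is polynomial.

**Step 9: $F^{-1}$ is polynomial.** The purpose is to finish: we know that $F$ is a polynomial map with entire inverse $\sigma=F^{-1}$. First, $F_1,\dots,F_n$ are algebraically independent: if $H(F_1,\dots,F_n)=0$ for a polynomial $H$, then $H$ vanishes on the image of $F$, which is $\mathbb C^n$, so $H=0$. As $\mathbb C(t_1,\dots,t_n)$ has transcendence degree $n$, each $t_j$ is algebraic over $\mathbb C(F_1,\dots,F_n)$. Clearing denominators gives, for each $j$, polynomials $p_0,\dots,p_m$ with $p_0\not\equiv0$, $m\ge1$, and $p_0(F(t))t_j^m+\dots+p_m(F(t))=0$. Substituting $t=\sigma(z)$,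
$$p_0(z)\sigma_j^m+p_1(z)\sigma_j^{m-1}+\dots+p_m(z)=0 .$$
Multiply by $p_0^{m-1}$ and put $y=p_0\sigma_j$:
$$y^m+p_1y^{m-1}+p_0p_2\,y^{m-2}+\dots+p_0^{m-1}p_m=0 .$$
A root $y$ of a monic polynomial satisfies $|y|\le1+\max_k|c_k|$, where the $c_k$ are its lower coefficients. Here the $c_k$ are polynomials in $z$, so the entire function $p_0\sigma_j$ has polynomial growth. By Liouville's theorem it is a polynomial $R$.

Cancel common factors: write $R/p_0=R'/p'$ with $R',p'$ coprime polynomials. Then $p'\sigma_j=R'$ on the dense set where $p_0\ne0$, hence everywhere. If $p'$ is not constant, let $p$ be an irreducible factor of it. Then $R'=p'\sigma_j$ vanishes on $\{p=0\}$, because $\sigma_j$ is finite there. By the Nullstellensatz $p$ divides a power of $R'$, hence $R'$ itself, contradicting coprimality. So $p'$ is constant and $\sigma_j$ is polynomial.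

Thus $P:=F$ is a polynomial automorphism with polynomial inverse, and $\Psi=P\circ\Phi$. This proves Theorem B. $\blacksquare$

## 7. Simply transitive unitriangular actions come from nilpotent groups

We prove Theorem C. Let $H$ be a connected Lie group acting smoothly and simply transitively on $\mathbb C^n$ by unitriangular polynomial maps.

**Step 10: topology and complex structure.** The purpose is to treat everything except nilpotency. The orbit map $o:H\to\mathbb C^n$, $h\mapsto h\cdot0$, is smooth and bijective, and $o\circ L_h=h\circ o$ shows that it has constant rank. If the rank were less than $2n$, the image would have measure zero by Sard's theorem ($H$ is connected, hence second countable), contradicting surjectivity. So $o$ is a submersion. If $\dim H>2n$, its fibers would have positive dimension, contradicting injectivity. So $o$ is a bijective local diffeomorphism, that is, a diffeomorphism. In particular $H$ is simply connected. Pull back the complex structure of $\mathbb C^n$ by $o$. In this structure $L_h=o^{-1}\circ h\circ o$, and $h$ acts holomorphically on $\mathbb C^n$, so every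 $L_h$ is holomorphic: the structure is left-invariant.

**Step 11: a degree bound for the fundamental vector fields.** The purpose is to place the Lie algebra of $H$ inside polynomial vector fields of bounded degree. The Taylor coefficients at $z=0$ of $z\mapsto h\cdot z$ are smooth in $h$. So $H_d=\{h:\deg h\le d\}$ is closed, and $H=\bigcup_dH_d$. By Baire some $H_d$ has an interior point $h_0$. For $h$ near $e$ we have $hh_0\in H_d$, so $h=(hh_0)h_0^{-1}$ has degree at most
$$D:=d\cdot\max(1,\deg h_0^{-1}).$$
Enlarging $D$ if necessary, assume $D\ge1$. For $X\in\mathrm{Lie}(H)$ and small $\epsilon$, the $i$-th coordinate of $\exp(\epsilon X)\cdot z$ is $z_i$ plus a polynomial in $z_{i+1},\dots,z_n$ of degree at most $D$, with coefficients smooth in $\epsilon$. Differentiating at $\epsilon=0$, the fundamental vector field of $X$ has the form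
$$\sum_ip_i(z_{i+1},\dots,z_n)\,\partial_i,\qquad \deg p_i\le D,\quad p_n\text{ constant}. \tag{7}$$
Here a real vector field $z\mapsto v(z)\in\mathbb C^n$ with $v$ holomorphic is written $\sum v_i\partial_i$. Brackets agree, since both are given by $Du\cdot v-Dv\cdot u$ with complex-linear derivatives.

**Step 12: nilpotency.** The purpose is to find a grading in which all fields (7) have negative degree. Choose positive integers $w_n=1$ and $w_i>D\,w_{i+1}$ for $i<n$. As $D\ge1$, the $w_i$ increase as $i$ decreases. Give $z_i$ weight $w_i$ and the field $z^\alpha\partial_i$ weighted degree $\sum_j\alpha_jw_j-w_i$. For $i<n$, a monomial of $p_i$ involves only variables of weight at most $w_{i+1}$ and has degree at most $D$, so the terms of $p_i\partial_i$ have weighted degree at most $Dw_{i+1}-w_i\le-1$. For $i=n$ the weighted degree is $-1$.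

The bracket of fields of weighted degrees $a$ and $b$ has weighted degree $a+b$, and every monomial field $z^\alpha\partial_i$ has weighted degree at least $-w_i\ge-w_1$. So the polynomial vector fields all of whose terms have weighted degree at most $-1$ form a Lie algebra graded in degrees $-1,\dots,-w_1$. An iterated bracket of more than $w_1$ elements vanishes, so this Lie algebra is nilpotent. The map from $\mathrm{Lie}(H)$ to fundamental vector fields is an antihomomorphism into it. It is injective: if the field of $X$ is zero, then $\exp(\epsilon X)$ acts trivially for all $\epsilon$, and since the action is effective, $X=0$. Hence $\mathrm{Lie}(H)$ is nilpotent, and so is $H$. This proves Theorem C. $\blacksquare$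

## 8. Pairs $(G,J)$ and conjugacy classes of polynomial groups

We prove Corollary D. Theorem B does the main work.

**Step 13: the map is well defined.** The purpose is to see that neither the choices in the construction of $\Phi$ nor the representative of an isomorphism class matters. Let $f:(G,J)\to(G',J')$ be a biholomorphic group isomorphism, and let $\Phi,\rho$ and $\Phi',\rho'$ be constructed for $G$ and $G'$. (With $G'=G$ and $f=\mathrm{id}$ this covers two different constructions for the same pair.) Then $\Phi'f:(G,J)\to\mathbb C^n$ is a biholomorphism, and since $fL_gf^{-1}=L_{f(g)}$,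
$$(\Phi'f)L_g(\Phi'f)^{-1}=\rho'_{f(g)},$$
which is polynomial. By Theorem B, $\Phi'f=P\Phi$ with $P$ a polynomial automorphism. Then $P\rho_gP^{-1}=\rho'_{f(g)}$ for all $g$, so $P\rho(G)P^{-1}=\rho'(G')$.

**Step 14: the map is injective.** The purpose is to recover the pair from the conjugacy class. Let $P\rho(G)P^{-1}=\rho'(G')$ with $P$ a polynomial automorphism. The group $\rho'(G')$ is transitive on $\mathbb C^n$, so we may compose $P$ on the left with an element of it that sends $P(0)$ to $0$. The equation $P\rho(G)P^{-1}=\rho'(G')$ still holds, and now $P(0)=0$. Both $\rho$ and $\rho'$ are injective homomorphisms, so $\rho'_{f(g)}=P\rho_gP^{-1}$ defines a group isomorphism $f:G\to G'$. Since $\Phi(e)=0$, we have $\rho_g(0)=\Phi(g)$, and likewise $\rho'_{f(g)}(0)=\Phi'(f(g))$. Evaluating at $0$,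
$$\Phi'(f(g))=P\bigl(\rho_g(P^{-1}(0))\bigr)=P(\Phi(g)).$$
So $f=\Phi'^{-1}P\,\Phi$ is biholomorphic, hence a biholomorphic Lie group isomorphism.

**Step 15: the image.** The purpose is to identify which conjugacy classes occur. By Theorem A, $G$ acts on $\mathbb C^n$ through $\rho$ by unitriangular polynomial maps. The action is smooth, and simply transitive because $\Phi$ turns it into left translation of $G$ on itself. So $\rho(G)$ is the image of an action as in Theorem C.

Conversely, given an action of $H$ as in Theorem C, that theorem gives a pair $(H,J)$ with $H$ simply connected nilpotent of real dimension $2n$ and $J$ left-invariant. The orbit map $o:(H,J)\to\mathbb C^n$ is a biholomorphism, and $oL_ho^{-1}$ is the action of $h$, which is polynomial. Let $\Phi,\rho$ be constructed for $(H,J)$. Theorem B gives $o=P\Phi$ with $P$ a polynomial automorphism. Hence $h$ acts as $P\rho_hP^{-1}$, and the image of the action is $P\rho(H)P^{-1}$, which is conjugate to $\rho(H)$. This proves Corollary D. $\blacksquare$
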